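# Weighted Parseval frames of exponentials that contain no orthonormal basis

Throughout, $e(t)=e^{2\pi i t}$, and for $\lambda\in\mathbb R^d$ we write $e_\lambda(x)=e(\lambda\cdot x)$, $x\in\mathbb R^d$.

## Six exponentials on four points

Take the four points $0,\tfrac18,\tfrac48,\tfrac58$ on the line, each with mass $\tfrac14$. Functions on these points form a $4$-dimensional Hilbert space with $\langle f,g\rangle=\frac14\sum f\bar g$, and every exponential has norm $1$. When are $e_l$ and $e_{l'}$ orthogonal, for integers $l,l'$? The product $e_l\overline{e_{l'}}$ is $e_{l-l'}$, so we only have to know when the sum of $e_l$ over the four points is $0$. With $z=e(l/8)$,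
$$1+z+z^4+z^5=(1+z)(1+z^4).$$
The first factor vanishes when $l\equiv4\pmod 8$. The second vanishes when $e(l/2)=-1$, that is, when $l$ is odd. So $e_l\perp e_{l'}$ exactly when $l-l'$ is odd or $\equiv4\pmod 8$.

In $\{0,1,4,5\}$ all differences are, up to sign, $1,3,4,5$, so $e_0,e_1,e_4,e_5$ are an orthonormal basis. In $\{0,3,4,7\}$ the differences are $1,3,4,7$, so $e_0,e_3,e_4,e_7$ are another one. Average the two Parseval identities:
$$\|f\|^2=|\langle f,e_0\rangle|^2+|\langle f,e_4\rangle|^2+\tfrac12\sum_{l=1,3,5,7}|\langle f,e_l\rangle|^2 .$$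
The six functions $e_0,\ e_4,\ \frac1{\sqrt2}e_1,\frac1{\sqrt2}e_3,\frac1{\sqrt2}e_5,\frac1{\sqrt2}e_7$ therefore satisfy Parseval's identity, although they are too many to be a basis. (They come from six different functions, since their values $e(l/8)$ at the point $\frac18$ are different.)

Now forget how this system was made. Somebody hands us six exponentials with weights, $e_0$ having weight $1$, that satisfy Parseval's identity. In this example an orthonormal basis of exponentials can be found. Must this always be so?

The condition that $e_0$ carries weight exactly $1$ is essential for the question to have content. Let $R\ge2$ be an integer and let $B\subset\mathbb Z$ be any $N$ integers that are incongruent mod $R$. Give all of $e_0,\dots,e_{R-1}$ the same squared weight $N/R$. For $b,b'\in B$ we have $\sum_{l=0}^{R-1}\frac NR e(l(b-b')/R)=N$ if $b=b'$ and $0$ otherwise, and we shall see in (P1) that this is Parseval's identity on $R^{-1}B$. So without a condition on the weights, such a system exists for every $B$.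

## The conjecture and the theorems

**Definition (setting).** A $d\times d$ integer matrix $R$ is *expansive* if all its eigenvalues have absolute value strictly greater than $1$. Let $B\subset\mathbb Z^d$ be finite, $N=|B|$. Elements $b,b'$ are *congruent modulo $R$* if $b-b'\in R\mathbb Z^d$. Put
$$\delta_B=\frac1N\sum_{b\in B}\delta_{R^{-1}b},\qquad \langle f,g\rangle=\frac1N\sum_{b\in B}f(R^{-1}b)\overline{g(R^{-1}b)} .$$
Then $L^2(\delta_B)$ has dimension $N$, and each $e_\lambda$ has norm $1$ in it. In the example above, $d=1$, $R=8$, $B=\{0,1,4,5\}$.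

**Definition (Parseval frame).** A family $\{v_i\}_{i\in I}$ in a Hilbert space $H$ is a Parseval frame if $\sum_{i}|\langle v,v_i\rangle|^2=\|v\|^2$ for all $v\in H$. An orthonormal basis is one; the six weighted functions above are another.

The following conjecture is taken from Dorin Ervin Dutkay, Rajitha Ranasinghe, "Weighted Fourier frames on fractal measures", arXiv:1602.04749 (2016).

**Conjecture.** Let $R$ be a $d\times d$ expansive integer matrix, and let $B$ be a set in $\mathbb Z^d$ with $0\in B$ whose elements are mutually incongruent modulo $R$. Suppose there exist a set $L\subset\mathbb Z^d$ with $0\in L$ and numbers $\{\alpha_l:l\in L\}$ with $\alpha_0=1$ such that $\{\alpha_le_l:l\in L\}$ is a Parseval frame for $L^2(\delta_B)$. Then there exists a set $L_0\subset\mathbb Z^d$ with $0\in L_0$ such that $\{e_l:l\in L_0\}$ is an orthonormal basis for $L^2(\delta_B)$. (In other words, $R^{-1}B$ is a spectral set, with spectrum in $\mathbb Z^d$.)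

The set $L_0$ need not lie inside $L$. The conjecture is false.

**Theorem 1.** Let $R=30$, $B=\{0,16,21,25\}$, $L=\{0,3,5,9,15,21,25,27\}$ and
$$\alpha_0=1,\quad \alpha_{15}=\tfrac1{\sqrt{15}},\quad \alpha_5=\alpha_{25}=\sqrt{\tfrac23},\quad \alpha_3=\alpha_9=\alpha_{21}=\alpha_{27}=\sqrt{\tfrac25}.$$
Then $\{\alpha_le_l:l\in L\}$ is a Parseval frame for $L^2(\delta_B)$. However, no three exponentials $e_\lambda$, $\lambda\in\mathbb R$, are mutually orthogonal in the $4$-dimensional space $L^2(\delta_B)$. So $R^{-1}B$ has no spectrum in $\mathbb Z$, nor even in $\mathbb R$. Consequently the conjecture fails in every dimension $d\ge1$.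

**Theorem 2.**

(a) For $d=1$ and every $k\ge1$ there is a counterexample with $N=4k$ in which every family of mutually orthogonal exponentials (real frequencies) has at most $2k=N/2$ elements.

(b) If $N\le3$, the conjecture is true for all $d$. For every $N\ge4$ there are $d$, $R$, $B$ with $|B|=N$ satisfying the hypotheses, such that no three of the $e_l$, $l\in\mathbb Z^d$, are mutually orthogonal in $L^2(\delta_B)$.

(c) If $d=1$ and $|R|$ is a prime power, the conjecture is true.

In particular $N=4$ is the smallest size of $B$ for which the conjecture can fail.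

## Parseval's identity as a system of equations

Three elementary facts carry everything that follows.

**(P1)** For finite $L$, $\{\alpha_le_l\}_{l\in L}$ is a Parseval frame for $L^2(\delta_B)$ if and only if
$$\sum_{l\in L}|\alpha_l|^2\,e_l\big(R^{-1}(b-b')\big)=N\delta_{b,b'}\qquad(b,b'\in B).$$

*Proof.* Let $Sf=\sum_l|\alpha_l|^2\langle f,e_l\rangle e_l$. Then $\langle Sf,f\rangle=\sum_l|\langle f,\alpha_le_l\rangle|^2$, so the Parseval property says $\langle (S-I)f,f\rangle=0$ for all $f$. By polarization in a complex Hilbert space this means $S=I$. Moreover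
$$(Sf)(R^{-1}b)=\frac1N\sum_{b'\in B}f(R^{-1}b')\sum_{l}|\alpha_l|^2e_l\big(R^{-1}(b-b')\big),$$
so the matrix of $S$ in the basis of indicator functions of points has the entries $\frac1N\sum_l|\alpha_l|^2e_l(R^{-1}(b-b'))$. It is the identity matrix exactly when the stated equations hold. $\square$

**(P2)** $e_\lambda\perp e_{\lambda'}$ if and only if $\sum_{b\in B}e_{\lambda-\lambda'}(R^{-1}b)=0$. This is the definition of the inner product, with $e_\lambda\overline{e_{\lambda'}}=e_{\lambda-\lambda'}$. Orthogonality depends only on the difference of the frequencies, so orthogonal families may be translated.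

**(P3)** If $\{\alpha_le_l\}_{l\in L}$ is a Parseval frame with $\alpha_0=1$, then $e_l\perp e_0$ whenever $0\ne l\in L$ and $\alpha_l\ne0$.

*Proof.* Apply the Parseval identity to $e_0$: $1=\|e_0\|^2=1+\sum_{l\ne0}|\alpha_l|^2|\langle e_0,e_l\rangle|^2$. All terms of the last sum must vanish. This also works for infinite $L$. $\square$

So the hypothesis of the conjecture puts all active frequencies $l\ne0$ into the set of zeros described in (P2).

## At most three points: squaring an exponential

This section proves the first half of Theorem 2(b). Let $N\le3$ and let a Parseval frame be given as in the conjecture. Since $e_0$ always has norm $1$, it suffices to find $N$ mutually orthogonal exponentials, one of them $e_0$.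

For $N=1$ take $L_0=\{0\}$. Let $N\ge2$. If $\alpha_l=0$ for all $l\neq0$, a nonzero $f\perp e_0$ would violate the Parseval identity. So there is $l\ne0$ in $L$ with $\alpha_l\neq0$, and $e_l\perp e_0$ by (P3).

If $N=2$, then $L_0=\{0,l\}$ works.

If $N=3$, then, since $0\in B$, the values of $e_l$ on $R^{-1}B$ are $1,z,z'$ with $|z|=|z'|=1$ and $1+z+z'=0$. Imaginary parts give $\operatorname{Im}z'=-\operatorname{Im}z$; since both are unimodular, $\operatorname{Re}z'=\pm\operatorname{Re}z$, and $\operatorname{Re}z+\operatorname{Re}z'=-1$ leaves only $\operatorname{Re}z=\operatorname{Re}z'=-\frac12$. So $z,z'$ are the two primitive cube roots of unity. Then $e_{2l}$ has the values $1,\ z^2=z',\ z'^2=z$, so $e_{2l}\perp e_0$. Also $e_{2l}\overline{e_l}=e_l$, so $e_{2l}\perp e_l$ by (P2). Hence $L_0=\{0,l,2l\}$ works. $\square$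

The natural continuation is $N=4$, and there this approach stops. We need the analogue of the cube-root argument.

**(P4)** If four unimodular numbers sum to $0$, they split into two antipodal pairs.

*Proof.* Let $z_1+z_2=-(z_3+z_4)=:s$. If $s=0$, we are done: $z_2=-z_1$ and $z_4=-z_3$. If $s\ne0$, then $\bar s=\frac1{z_1}+\frac1{z_2}=\frac{s}{z_1z_2}$, so $z_1z_2=s/\bar s$. Thus both sum and product of the unordered pair $\{z_1,z_2\}$ are determined by $s$, hence so is the pair. The unimodular pair $\{-z_3,-z_4\}$ has the same sum $s$, so $\{z_1,z_2\}=\{-z_3,-z_4\}$. $\square$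

So for $N=4$, $e_l\perp e_0$ means that $e_l$ takes the values $1,-1,w,-w$ in some order, with $w$ on the unit circle. Now $e_{2l}$ takes the values $1,1,w^2,w^2$, with sum $2(1+w^2)$. It is orthogonal to $e_0$ only if $w=\pm i$, and for other $w$ squaring yields nothing.

Choosing a third frequency from $L$ itself does not work automatically either. For $l\ne 0$ with $\alpha_l\ne0$, apply the Parseval identity to $e_l$:
$$1=|\alpha_l|^2+\sum_{l'\in L,\ l'\ne0,l}|\alpha_{l'}|^2|\langle e_l,e_{l'}\rangle|^2 .$$
If $|\alpha_l|=1$, then $e_l$ is orthogonal to all other active exponentials. If $|\alpha_l|<1$, an amount $1-|\alpha_l|^2$ is left over for inner products with the others, and the hypothesis does not tell us that any of these vanish.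

## Zeros at odd integers only: the set $\{0,16,21,25\}$ modulo $30$

To refute the conjecture we turn this weakness into a design principle. Suppose $B$ is such that $e_\lambda\perp e_0$ forces $\lambda$ to be an odd integer. Then three mutually orthogonal exponentials cannot exist, because
$$(\lambda_1-\lambda_2)+(\lambda_2-\lambda_3)=\lambda_1-\lambda_3 ,$$
and the sum of two odd numbers is not odd. We look for a $4$-point set with this property that still admits enough zeros to carry a weighted frame.

**Coordinates modulo $30=2\cdot3\cdot5$.** By the Chinese remainder theorem every integer $l$ is, modulo $30$, of the form $15u+10v+6w$ with unique $u\in\mathbb Z/2$, $v\in\mathbb Z/3$, $w\in\mathbb Z/5$. Put $\omega=e(\frac13)$, $\eta=e(\frac15)$. Since $\frac l{30}\equiv\frac u2+\frac v3+\frac w5 \pmod 1$,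
$$e\Big(\frac{lt}{30}\Big)=(-1)^{ut}\,\omega^{vt}\,\eta^{wt}\qquad(t\in\mathbb Z). \tag{1}$$
Only the residues of $t$ modulo $2,3,5$ matter. Choose for $B$ the four numbers with residues
$$0\leftrightarrow(0,0,0),\qquad 16\leftrightarrow(0,1,1),\qquad 21\leftrightarrow(1,0,1),\qquad 25\leftrightarrow(1,1,0).$$
The point of this choice is that the sum in (P2) factors. With $\sigma=(-1)^u$,
$$\sum_{b\in B}e\Big(\frac{lb}{30}\Big)=1+\omega^v\eta^w+\sigma\eta^w+\sigma\omega^v=(1+\sigma\omega^v)(1+\sigma\eta^w).$$
If $u=0$, this is not $0$, because $-1$ is neither a cube root nor a fifth root of unity. If $u=1$, it is $(1-\omega^v)(1-\eta^w)$, which vanishes exactly when $v=0$ or $w=0$. Since $15u+10v+6w\equiv u\pmod 2$, every integer zero is odd. Modulo $30$ the zeros are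
$$15;\qquad 15+10v\ (v\ne0):\ 25,\,5;\qquad 15+6w\ (w\neq0):\ 21,\,27,\,3,\,9 .$$
Together with $0$ this is the set $L$ of Theorem 1. By (P3) it contains, modulo $30$, all frequencies we may use.

We now prove Theorem 1.

**Step 1: the weights.** The purpose is to solve the equations of (P1). Try squared weights $1$ at $0$, $X$ at $15$, $Y$ at $5,25$, and $W$ at $3,9,21,27$. By (1), the function $K(t)=\sum_{l\in L}|\alpha_l|^2e(lt/30)$ is
$$K(t)=1+(-1)^t\Big[X+Y\sum_{v\ne0}\omega^{vt}+W\sum_{w\neq0}\eta^{wt}\Big].$$
The first inner sum is $2$ if $3\mid t$ and $-1$ otherwise; the second is $4$ if $5\mid t$ and $-1$ otherwise. In particular $K$ is even. The differences of elements of $B$ are, up to sign,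

| $t$ | $t$ is | $K(t)$ |
|---|---|---|
| $16,\ 25-21=4$ | even, divisible by neither $3$ nor $5$ | $1+X-Y-W$ |
| $21,\ 25-16=9$ | odd, divisible by $3$, not by $5$ | $1-(X+2Y-W)$ |
| $25,\ 21-16=5$ | odd, divisible by $5$, not by $3$ | $1-(X-Y+4W)$ |

So we need three equations. The first gives $X=Y+W-1$. Inserting this into the second, $3Y-1=1$, so $Y=\frac23$. Inserting it into the third, $5W-1=1$, so $W=\frac25$. Then $X=\frac23+\frac25-1=\frac1{15}$, which is positive. Finally
$$K(0)=1+X+2Y+4W=\tfrac{15+1+20+24}{15}=4 .$$
Thus $K(b-b')=4\delta_{b,b'}$ on $B$. With $\alpha_{15}=\sqrt X$, $\alpha_5=\alpha_{25}=\sqrt Y$ and $\alpha_3=\alpha_9=\alpha_{21}=\alpha_{27}=\sqrt W$, these are the weights of Theorem 1, and (P1) shows that $\{\alpha_le_l:l\in L\}$ is a Parseval frame. Also $R=30$ is expansive, $0\in B$, the elements of $B$ are incongruent mod $30$, $0\in L$ and $\alpha_0=1$. All hypotheses of the conjecture hold.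

**Step 2: all real zeros are odd integers.** For integer frequencies the factorization has already shown this. For real $\lambda$ formula (1) is not available, so we use (P4). Let $\theta=\lambda/30$ and suppose
$$1+e(16\theta)+e(21\theta)+e(25\theta)=0 .$$
By (P4), one of the last three terms equals $-1$ and the other two are antipodal.

* If $e(16\theta)=-1$ and $e(25\theta)=-e(21\theta)$, then $e(4\theta)=-1$, so $e(16\theta)=e(4\theta)^4=1$, a contradiction.
* If $e(21\theta)=-1$ and $e(25\theta)=-e(16\theta)$, then $e(9\theta)=-1$, so $e(3\theta)=e(21\theta)e(9\theta)^{-2}=-1$. Thus $\lambda/10\in\frac12+\mathbb Z$, that is, $\lambda\in5(2\mathbb Z+1)$.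
* If $e(25\theta)=-1$ and $e(21\theta)=-e(16\theta)$, then $e(5\theta)=-1$. Thus $\lambda/6\in\frac12+\mathbb Z$, that is, $\lambda\in3(2\mathbb Z+1)$.

So, for real $\lambda$,
$$e_\lambda\perp e_0\ \Longrightarrow\ \lambda\in\mathcal Z:=3(2\mathbb Z+1)\cup5(2\mathbb Z+1), \tag{2}$$
and every element of $\mathcal Z$ is an odd integer.

**Step 3: no three orthogonal exponentials.** If $e_{\lambda_1},e_{\lambda_2},e_{\lambda_3}$ were mutually orthogonal, then $\lambda_1-\lambda_2$, $\lambda_2-\lambda_3$ and their sum $\lambda_1-\lambda_3$ would all be odd integers by (P2) and (2), which is impossible. So there is no orthonormal basis of four exponentials.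

**Step 4: every dimension.** For $d\ge1$ take $30I_d$, $B\times\{0\}^{d-1}$ and $L\times\{0\}^{d-1}$ with the same weights. The matrix is expansive and the points are incongruent modulo it. On the points $(b/30,0,\dots,0)$ the function $e_\lambda$ depends only on the first coordinate of $\lambda$, so the Parseval identity and the absence of three orthogonal exponentials both reduce to $d=1$. $\blacksquare$

**Remark (why $3$ and $5$).** Replace $3,5$ by coprime odd integers $p,q>1$, let $R=2pq$, and let $B$ have the same residues $(0,0,0),(0,1,1),(1,0,1),(1,1,0)$ modulo $(2,p,q)$. With weights of the same shape, the two inner sums take the values $p-1$ or $-1$ and $q-1$ or $-1$ on the differences, and the three equations become $X=Y+W-1$, $pY=2$, $qW=2$. So $X=\frac2p+\frac2q-1$, which is nonnegative only if $\frac1p+\frac1q\ge\frac12$. Say $p<q$. If $p=3$, we need $q\le6$, so $q=5$; if $p\ge5$, then $\frac1p+\frac1q\le\frac15+\frac17<\frac12$. Within weights of this shape, $\{3,5\}$ is the only choice.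

## Stacking $k$ translates: at most half an orthonormal basis

We prove Theorem 2(a). The plan is to place $k$ translates of $B$ next to each other and let the sums factor. Let $B,L,\alpha$ be as in Theorem 1, $k\ge1$, and
$$R_k=30k,\qquad B_k=\{b+30j: b\in B,\ 0\le j<k\},\qquad L_k=\{kl+m:l\in L,\ 0\le m<k\}.$$
Because $0\le b<30$, the numbers $b+30j$ are $4k$ distinct integers in $[0,30k)$. So they are incongruent mod $30k$, and $0$ is among them. The numbers $kl+m$ are distinct by division with remainder. Put $\alpha_{kl+m}:=\alpha_l$; the weight at $0$ (where $l=m=0$) is $1$.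

**Step 1: the Parseval frame.** Let $t=(b-b')+30(j-j')$ be a difference of elements of $B_k$. Since $e(lt/30)=e(l(b-b')/30)$,
$$\sum_{l,m}\alpha_l^2\,e\Big(\frac{(kl+m)t}{30k}\Big)=\Big[\sum_{l\in L}\alpha_l^2\,e\Big(\frac{l(b-b')}{30}\Big)\Big]\Big[\sum_{m=0}^{k-1}e\Big(\frac{mt}{30k}\Big)\Big].$$
The first factor is $4\delta_{b,b'}$ by Theorem 1. If $b=b'$, then $t=30(j-j')$ and the second factor is $\sum_{m<k}e(m(j-j')/k)=k\delta_{j,j'}$. So the product is $4k$ on the diagonal and $0$ off it, and (P1) holds with $N=4k$.

**Step 2: the zeros.** For $\lambda\in\mathbb R$,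
$$\sum_{x\in B_k}e\Big(\frac{\lambda x}{30k}\Big)=\Big[\sum_{j=0}^{k-1}e\Big(\frac{\lambda j}k\Big)\Big]\Big[\sum_{b\in B}e\Big(\frac{(\lambda/k)\,b}{30}\Big)\Big].$$
The first factor is a geometric sum; it vanishes exactly when $e(\lambda)=1$ and $e(\lambda/k)\ne1$, that is, when $\lambda\in\mathbb Z$ and $k\nmid\lambda$. The second vanishes only if $\lambda/k\in\mathcal Z$, by (2), and then $\lambda$ is $k$ times an odd integer.

**Step 3: counting.** Let $\{e_\lambda:\lambda\in\Lambda\}$ be mutually orthogonal, and translate $\Lambda$ so that $0\in\Lambda$. By Step 2 all differences are integers, so $\Lambda\subset\mathbb Z$. If two distinct elements of $\Lambda$ lie in the same class mod $k$, the first factor does not vanish at their difference, so the difference is $k$ times an odd integer. As before, three elements cannot have pairwise differences of this kind. So each of the $k$ classes contains at most two elements, and $|\Lambda|\le2k<4k$. $\blacksquare$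

## Every $N\ge4$: one parity coordinate and balanced vectors of roots of unity

We prove the second half of Theorem 2(b). The structure seen modulo $30$ is kept: one coordinate of order $2$ records parity, and the other coordinates have odd order. Now one odd prime $q$ is used many times, and the condition $q\nmid N$ will make the parity argument work.

**Step 1: the parameters and the set $B$.** Choose $q$, $a$, $\varepsilon$ as follows.

* $N$ even: $\varepsilon=0$, $a=N/2$, $q$ a prime divisor of $N-1$.
* $N$ odd: $\varepsilon=1$, $q$ a prime divisor of $N-2$, $a=(N-q)/2$.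

In the even case $N-1\ge3$ is odd, and in the odd case $N-2\ge3$ is odd, so $q$ exists and is an odd prime. We have $q\nmid N$: in the even case because $q\mid N-1$, in the odd case because $q\mid N-2$ and $q\nmid2$. For $N$ odd, $N-q$ is even and at least $2$, so $a$ is an integer $\ge1$. In both cases $N=2a+\varepsilon q$, so $N-a=a+\varepsilon q$, and this is at least $2$.

Let $d=N$, with coordinates indexed $0,\dots,N-1$ and canonical basis $f_0,\dots,f_{N-1}$. Let $R=\mathrm{diag}(2,q,\dots,q)$ and
$$b_0=0,\qquad b_j=f_j\ (1\le j\le a-1),\qquad b_j=f_0+f_j\ (a\le j\le N-1),$$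
$B=\{b_0,\dots,b_{N-1}\}$. The difference of two distinct elements has an entry $\pm1$ in one of the coordinates $1,\dots,N-1$, while $R\mathbb Z^N=2\mathbb Z\times (q\mathbb Z)^{N-1}$. So the elements of $B$ are incongruent modulo $R$. With $\omega=e(1/q)$ (a new meaning of $\omega$, for this section), for $l\in\mathbb Z^N$,
$$e_l(R^{-1}b_0)=1,\qquad e_l(R^{-1}b_j)=\omega^{l_j}\ (1\le j<a),\qquad e_l(R^{-1}b_j)=(-1)^{l_0}\omega^{l_j}\ (j\ge a). \tag{3}$$

**Step 2: no three orthogonal.** We show that $e_l\perp e_0$ forces $l_0$ to be odd. If $l_0$ is even, then by (3) orthogonality says that a sum of $N$ $q$-th roots of unity vanishes, say $\sum_{k=0}^{q-1}n_k\omega^k=0$ with integers $n_k\ge0$ and $\sum n_k=N$. The minimal polynomial of $\omega$ over $\mathbb Q$ is $1+x+\dots+x^{q-1}$, and it divides $\sum n_kx^k$, which has degree at most $q-1$. So $\sum n_kx^k$ is a constant multiple of it, all $n_k$ are equal, and $q\mid N$, a contradiction. Hence $e_l\perp e_{l'}$ with $l,l'\in\mathbb Z^N$ forces $l_0-l_0'$ to be odd, and three pairwise odd differences are impossible.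

It remains to construct a Parseval frame. By (P3), apart from $e_0$ we may only use $e_l$ with $l_0$ odd and values summing to $0$. By (3), such a function has the form $(z,-u)$ with $z$ of length $a$, $u$ of length $N-a$, all entries $q$-th roots of unity, and $\sum z_i=\sum u_j$. It helps to regard the weights as probabilities: if the $e_l$, $l\ne0$, have total squared weight $N-1$, then (P1) asks for a random vector $v$ with $\mathbb E\,v_i\bar v_j=-\frac1{N-1}$ for all $i\ne j$. Symmetrizing reduces these many equations to one.

**Step 3: symmetric random vectors.** Let $\mu_q$ be the set of $q$-th roots of unity and let $z^*\in\mu_q^a$. Let $z$ be a uniformly random rearrangement of $z^*$. Independently, let $u$ be a uniformly random rearrangement of the multiset consisting of the entries of $z^*$ and $\varepsilon$ copies of $\mu_q$; this multiset has $a+\varepsilon q=N-a$ entries. Since the elements of $\mu_q$ sum to $0$, always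
$$\sum_{i<a}z_i=\sum_{j\ge a}u_j=:s,$$
where $s$ depends only on $z^*$ and the coordinates of $u$ are indexed $a,\dots,N-1$. Put $v=(z,-u)$. Then $|v_i|=1$ and $\sum_iv_i=0$. By symmetry, $\mathbb E\,v_i\bar v_j$ with $i\ne j$ takes one value $A$ when $i,j<a$ (this occurs only if $a\ge2$) and one value $D$ when $i,j\ge a$. For $i<a\le j$ it has one value $M$, and averaging over all such pairs gives
$$M=-\frac1{a(N-a)}\,\mathbb E\sum_{i<a\le j}z_i\bar u_j=-\frac{|s|^2}{a(N-a)} .$$
This is real, so the value is $M$ for $j<a\le i$ too.

Now mix two such distributions, with starting vectors $z^{(1)},z^{(2)}$ and sums $s^{(1)},s^{(2)}$. The same symmetries hold, $\sum_iv_i=0$ holds, and $M=-\mathbb E|s|^2/(a(N-a))$. Suppose the mixture satisfies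
$$\mathbb E|s|^2=\tau:=\frac{a(N-a)}{N-1}. \tag{4}$$
Then $M=-\frac1{N-1}$. The other two values follow from $\sum_jv_j=0$. Fix $i<a$; then
$$0=\mathbb E\,v_i\overline{\textstyle\sum_jv_j}=1+(a-1)A+(N-a)M,$$
so for $a\ge2$, $(a-1)A=\frac{N-a}{N-1}-1=-\frac{a-1}{N-1}$ and $A=-\frac1{N-1}$. Fix $i\ge a$; then $0=1+(N-a-1)D+aM$, so $(N-a-1)D=\frac a{N-1}-1=-\frac{N-1-a}{N-1}$, and $D=-\frac1{N-1}$ because $N-a\ge2$. Hence
$$\mathbb E\,v_i\bar v_j=-\frac1{N-1}\qquad(i\ne j),\qquad \mathbb E|v_i|^2=1. \tag{5}$$

A mixture with (4) exists as soon as the following holds.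

**Claim.** There are $z^{(1)},z^{(2)}\in\mu_q^a$ whose sums satisfy $|s^{(2)}|^2\le\tau\le|s^{(1)}|^2$.

**Step 4: from random vectors to frequencies.** Assume the claim and take a mixture satisfying (4). To each outcome $(z,u)$ assign $l\in\mathbb Z^N$ with
$$l_0=1,\qquad \omega^{l_j}=z_j\bar z_0\ (1\le j<a),\qquad \omega^{l_j}=u_j\bar z_0\ (j\ge a),\qquad 0\le l_j\le q-1\ (j\ge1).$$
By (3), $e_l(R^{-1}b_j)=\bar z_0v_j$ for all $j$: for $j=0$ both sides are $1$, and for $j\ge a$ the sign $(-1)^{l_0}=-1$ matches $v_j=-u_j$. Let $L$ consist of $0$ and of all $l$ that arise with positive probability; different outcomes may give the same $l$, and $\mathrm{Prob}(l)$ denotes the total probability. None of these $l$ is $0$, since $l_0=1$. Put $\alpha_0=1$ and $\alpha_l=\sqrt{(N-1)\mathrm{Prob}(l)}$ for $l\ne0$. The phase $\bar z_0$ cancels in products, so by (5)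
$$\sum_{l\in L}\alpha_l^2\,e_l(R^{-1}b_i)\overline{e_l(R^{-1}b_j)}=1+(N-1)\,\mathbb E\,v_i\bar v_j=N\delta_{ij}.$$
This is (P1), so $\{\alpha_le_l\}$ is a Parseval frame and all hypotheses of the conjecture hold.

**Step 5: proof of the claim.** For the large sum take $z^{(1)}=(1,\dots,1)$. Then $|s^{(1)}|^2=a^2\ge\tau$, because $a^2\ge\frac{a(N-a)}{N-1}$ is equivalent to $a(N-1)\ge N-a$, that is, to $aN\ge N$.

For the small sum write $a=cq+r$ with $0\le r<q$, and let $z^{(2)}$ consist of $c$ copies of $\mu_q$ and the elements of an $r$-subset $T\subset\mu_q$. Then $s^{(2)}=\sum_{t\in T}t$. If $r=0$, this is $0\le\tau$. Let $r\ge1$. For a uniformly random ordered pair of distinct elements $t,t'$ of $\mu_q$, the average of $t\bar t'$ is $\frac{|\sum_{\mu_q}t|^2-q}{q(q-1)}=-\frac1{q-1}$. So the average of $|s|^2$ over all $r$-subsets is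
$$r-\frac{r(r-1)}{q-1}=\frac{r(q-r)}{q-1},$$
and we can choose $T$ with $|s^{(2)}|^2\le\frac{r(q-r)}{q-1}$. It remains to show that $\frac{r(q-r)}{q-1}\le\tau$.

*$N$ even.* Here $2a=N\equiv1\pmod q$, so $2r\equiv1\pmod q$ and $r=\frac{q+1}2$. Therefore
$$\frac{r(q-r)}{q-1}=\frac{q+1}4=\frac r2\le\frac a2\le\frac{a^2}{2a-1}=\tau .$$

*$N$ odd.* Here $N-a=a+q$ and $N-1=2a+q-1$, so $\tau=g(a)$ with $g(x)=\frac{x(x+q)}{2x+q-1}$. The numerator of $g'(x)$ is
$$(2x+q)(2x+q-1)-2x(x+q)=2x^2+2x(q-1)+q(q-1)>0\qquad(x\ge0),$$
so $g$ increases on $[0,\infty)$ and $\tau=g(a)\ge g(r)$. Since $r\ge1$, the inequality $\frac{r(q-r)}{q-1}\le g(r)$ is equivalent to $(q-r)(2r+q-1)\le(q+r)(q-1)$. The left side is $q^2-q+qr-2r^2+r$ and the right side is $q^2-q+qr-r$. Right minus left is $2r^2-2r\ge0$. $\blacksquare$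

**Example ($N=4$).** Here $q=3$, $a=2$, $\varepsilon=0$, $\tau=\frac43$. Take $z^{(1)}=(1,1)$ with $|s|^2=4$ and $z^{(2)}=(1,\omega)$ with $|s|^2=1$. The probabilities of the mixture are $\frac19$ and $\frac89$, since $\frac49+\frac89=\frac43$. The first distribution has one outcome, giving $l=(1,0,0,0)$ with squared weight $3\cdot\frac19=\frac13$. The second has four equally likely outcomes, giving
$$(1,1,0,1),\quad(1,1,1,0),\quad(1,2,2,0),\quad(1,2,0,2),$$
each with squared weight $3\cdot\frac29=\frac23$. A check of two entries: for $b_1,b_0$ the sum in (P1) is $1+\frac13+\frac23(\omega+\omega+\omega^2+\omega^2)=1+\frac13-\frac43=0$, and for $b_2,b_0$ it is $1-\frac13-\frac23(1+\omega+\omega^2+1)=1-\frac13-\frac23=0$.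

## Prime powers: vanishing sums level by level

We prove Theorem 2(c). Let $d=1$, $|R|=p^A$ with $p$ prime and $A\ge1$, and let $\{\alpha_le_l:l\in L\}$ be a Parseval frame as in the conjecture. The set $L$ may be infinite. For $l\in\mathbb Z$ the value $e_l(b/R)$ depends only on $b$ mod $|R|$, so we may replace each $b\in B$ by its residue in $[0,p^A)$. These residues are distinct, and $0$ stays $0$.

Recall that $\Phi_{p^i}(x)=\sum_{k=0}^{p-1}x^{kp^{i-1}}$ is irreducible over $\mathbb Q$, and its roots are the primitive $p^i$-th roots of unity.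

**Definition (level).** An integer $l$ has level $i$ if $l/R$ has reduced denominator $p^i$; thus $l/R=c/p^i$ with $p\nmid c$ if $i\ge1$, and $l/R\in\mathbb Z$ if $i=0$. Let
$$B(x)=\sum_{b\in B}x^b,\qquad S=\{i\in\{1,\dots,A\}:\Phi_{p^i}\mid B(x)\},\qquad m=|S|.$$

For $R=8$ and $B=\{0,1,4,5\}$ we have $B(x)=(1+x)(1+x^4)=\Phi_2\Phi_8$, so $S=\{1,3\}$: the zeros are the $l$ of level $1$ ($l\equiv4$ mod $8$) and of level $3$ ($l$ odd), as found at the start.

If $l$ has level $i\ge1$, then $\sum_{b}e(lb/R)=B(\zeta)$ with $\zeta=e(c/p^i)$ a primitive $p^i$-th root of unity, so by irreducibility of $\Phi_{p^i}$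
$$e_l\perp e_0\iff i\in S. \tag{6}$$
An integer of level $i\ge1$ is nonzero, so (P3) and (6) give
$$\alpha_l\ne0,\ l\text{ of level }i\ge1\ \Longrightarrow\ i\in S. \tag{7}$$

We shall show that $N=p^m$ and exhibit $p^m$ orthogonal exponentials. The tool is that a vanishing sum at level $i$ already vanishes on every residue class modulo $p^{i-1}$.

**Fact.** If $i\in S$ and $l$ has level $i$, then $\sum_{b\in B,\ b\equiv r\,(p^{i-1})}e(lb/R)=0$ for every $r$.

*Proof.* For $0\le r<p^i$ let $n_r=\#\{b\in B:b\equiv r\ (p^i)\}$ and $P(x)=\sum_{r<p^i}n_rx^r$. Then $P(x)\equiv B(x)\pmod{x^{p^i}-1}$, and $\Phi_{p^i}$ divides both $B(x)$ and $x^{p^i}-1$, so it divides $P$. The degree of $\Phi_{p^i}$ is $p^i-p^{i-1}$ and $\deg P<p^i$, so $P=Q\,\Phi_{p^i}$ with $\deg Q<p^{i-1}$. In the product $Q(x)\sum_{k<p}x^{kp^{i-1}}$ the shifted copies of $Q$ do not overlap. So for $0\le r<p^{i-1}$ the coefficient of $x^{r+kp^{i-1}}$ is the coefficient of $x^r$ in $Q$ for each $k$. Thus $n_{r+kp^{i-1}}$ is the same for all $k=0,\dots,p-1$. With $l/R=c/p^i$, $p\nmid c$, the sum in the Fact,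 for $0\le r<p^{i-1}$, equals
$$n_r\sum_{k=0}^{p-1}e\Big(\frac{c(r+kp^{i-1})}{p^i}\Big)=n_r\,e\Big(\frac{cr}{p^i}\Big)\sum_{k=0}^{p-1}e\Big(\frac{ck}p\Big)=0. \qquad\square$$

**Step 1: $p^m$ orthogonal exponentials, so $N\ge p^m$.** Let
$$\Lambda=\Big\{\sum_{i\in S}c_i\frac R{p^i}:\ 0\le c_i<p\Big\}\subset\mathbb Z.$$
Let $l$ be the difference of the elements given by two distinct coefficient vectors. Then $l/R=\sum_{i\in S}d_i/p^i$ with $|d_i|<p$, not all $d_i$ zero. Let $I\in S$ be the largest index with $d_I\neq0$. Over the denominator $p^I$ the numerator is congruent to $d_I\not\equiv0$ mod $p$, so $l$ has level $I\in S$ and $e_l\perp e_0$ by (6). Hence distinct coefficient vectors give distinct frequencies, and $\{e_l:l\in\Lambda\}$ consists of $p^m$ mutually orthogonal functions.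

**Step 2: if $b\ne b'$ in $B$ and $p^j$ is the exact power of $p$ dividing $b-b'$, then $j+1\in S$.** This is where the Parseval frame enters. We have $j<A$, since $b,b'$ are incongruent mod $p^A$. Suppose $j+1\notin S$. We construct a nonzero function orthogonal to all active exponentials. Let $C$ and $C'$ be the sets of elements of $B$ congruent mod $p^{j+1}$ to $b$ and to $b'$, respectively. They are nonempty, they are disjoint because $b\not\equiv b'$ mod $p^{j+1}$, and $C\cup C'$ lies in one class mod $p^j$. Identify functions on $R^{-1}B$ with functions on $B$ and put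
$$f=|C'|\,1_C-|C|\,1_{C'}\ne0 .$$
Let $\alpha_l\ne0$, and let $l$ have level $i$.

* If $i\le j$, then $e(lb/R)$ depends only on $b$ mod $p^i$, so $e_l$ is constant on $C\cup C'$. Since $f$ has total sum $|C'||C|-|C||C'|=0$, we get $\langle f,e_l\rangle=0$.
* The case $i=j+1$ does not occur, by (7) and $j+1\notin S$.
* If $i\ge j+2$, then $i\in S$ by (7). Since $i-1\ge j+1$, each of $C,C'$ is a union of sets of the form $\{x\in B:x\equiv r\ (p^{i-1})\}$. By the Fact, the sums of $e_l$ over $C$ and over $C'$ vanish, so $\langle f,e_l\rangle=0$.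

Therefore $\|f\|^2=\sum_l|\langle f,\alpha_le_l\rangle|^2=0$, a contradiction.

**Step 3: $N\le p^m$.** Write the elements of $B$ in base $p$ with digit positions $0,\dots,A-1$. Two distinct elements first differ at the position $j$ for which $p^j$ exactly divides their difference, and $j+1\in S$ by Step 2. So the map sending $b$ to its digits at the positions $i-1$, $i\in S$, is injective on $B$. It takes values in a set of $p^m$ elements.

**Step 4: the basis.** By Steps 1 and 3, $N=p^m$. So the $p^m$ orthogonal unit vectors $e_l$, $l\in\Lambda$, form an orthonormal basis of $L^2(\delta_B)$, and $0\in\Lambda\subset\mathbb Z$. Take $L_0=\Lambda$. $\blacksquare$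

For $R=8$, $B=\{0,1,4,5\}$ this gives $\Lambda=\{4c_1+c_3:c_1,c_3\in\{0,1\}\}=\{0,1,4,5\}$, the first basis of the opening example.

For $R=30$ it is Step 1 that has no counterpart. At a prime power modulus, the difference of two zeros of different levels has the larger of the two levels, so it is again a zero. Modulo $30$ the frequencies $5$ and $3$ are zeros, with $\frac5{30}=\frac16$ and $\frac3{30}=\frac1{10}$. Their difference $2$ has $\frac2{30}=\frac1{15}$, with the new denominator $15$, and $2$ is even, so by (2) it is not a zero.
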